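\title{Varieties of additively idempotent semirings satisfying $x^n\approx x$:\\ no lattice identity for $n\ge 4$}

\begin{abstract}
Let $\mathbf{Sr}(n,1)$ be the variety of additively idempotent semirings satisfying $x^n\approx x$. Its lattice of subvarieties is known to be distributive for $n=2$ and $n=3$. We show that for every $n\ge 4$ it is not distributive, not modular, and satisfies no nontrivial lattice identity at all. The proof has three steps. Flat extensions embed the lattice of quasivarieties of groups of exponent dividing $n-1$ as an interval. Finite $p$-groups of nilpotency class two, built from rigid spaces of alternating forms, map an interval of that lattice onto the lattice of subsemilattices of a finite power set. Finally, every nontrivial lattice identity fails in one of these lattices of subsemilattices.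
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{semiring} is an algebra $(S,+,\cdot)$ with two binary operations such that $(S,+)$ is a commutative semigroup, $(S,\cdot)$ is a semigroup, and the identities $x(y+z)\approx xy+xz$ and $(y+z)x\approx yx+zx$ hold. It is \emph{additively idempotent}, or an \emph{ai-semiring}, if $x+x\approx x$ holds, so that $(S,+)$ is a semilattice. For $n\ge 2$ let $\mathbf{Sr}(n,1)$ be the variety of all ai-semirings satisfying $x^n\approx x$, and let $\mathcal L(\mathbf{Sr}(n,1))$ be the lattice of its subvarieties, ordered by inclusion.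

This lattice records all the ways of imposing further identities on $\mathbf{Sr}(n,1)$. It is distributive exactly when every variety $\mathcal W$ contained in a join $\mathcal V_1\vee\mathcal V_2$ is recovered from its traces, $\mathcal W=(\mathcal W\cap\mathcal V_1)\vee(\mathcal W\cap\mathcal V_2)$. It is known that $\mathcal L(\mathbf{Sr}(2,1))$ is a distributive lattice of order $78$ and that $\mathcal L(\mathbf{Sr}(3,1))$ is a distributive lattice of order $179$. Ren, Zhao and Volkov \cite{RZV} ask:
\begin{quote}
\emph{Is the lattice $\mathcal L(\mathbf{Sr}(n,1))$ distributive for $n\ge 4$?}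
\end{quote}

The two known cases suggest the answer yes. A look at what the exponent $n$ controls suggests caution. Put $m=n-1$. In a semigroup satisfying $x^{m+1}\approx x$ the powers $x,x^2,\dots,x^m$ of an element form a group with identity $x^m$, so the multiplicative reduct of a member of $\mathbf{Sr}(n,1)$ is a union of groups of exponent dividing $m$. For $n=2$ these groups are trivial, and for $n=3$ they are elementary abelian $2$-groups. From $n=4$ on, nonabelian groups occur, and they decide the question.

\begin{theorem}\label{thm:answer}
For every $n\ge 4$ the lattice $\mathcal L(\mathbf{Sr}(n,1))$ is not distributive, and not even modular.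
\end{theorem}

Call a lattice identity \emph{nontrivial} if it fails in some lattice.

\begin{theorem}\label{thm:noidentity}
For every $n\ge 4$ the lattice $\mathcal L(\mathbf{Sr}(n,1))$ satisfies no nontrivial lattice identity. Together with the known results for $n=2,3$ this gives that, for $n\ge 2$, the following are equivalent:
\begin{enumerate}
\item[(1)] $n\le 3$;
\item[(2)] $\mathcal L(\mathbf{Sr}(n,1))$ is distributive;
\item[(3)] $\mathcal L(\mathbf{Sr}(n,1))$ is modular;
\item[(4)] $\mathcal L(\mathbf{Sr}(n,1))$ satisfies a nontrivial lattice identity.
\end{enumerate}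
\end{theorem}

The distributivity of the lattice for $n=2,3$ is taken as given; it is used only for the implication (1)$\Rightarrow$(2).

Both theorems follow from two structural results. The first passes from semirings to groups. Let $\mathcal G_m$ be the class of all groups satisfying $x^m\approx 1$, and let $L_q(\mathcal G_m)$ be the lattice of quasivarieties of groups contained in $\mathcal G_m$ (the definition is recalled in Section~\ref{sec:background}).

\begin{theorem}\label{thm:interval}
Let $n\ge 2$ and $m=n-1$. Then $L_q(\mathcal G_m)$ is isomorphic to an interval of $\mathcal L(\mathbf{Sr}(n,1))$.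
\end{theorem}

The second passes from groups to finite combinatorics. For a finite join-semilattice $\Sigma$ with least element $0$, let $\operatorname{Sub}_0(\Sigma)$ be the lattice of its subsemilattices that contain $0$. For $k\ge1$ put $[k]=\{1,\dots,k\}$, and let $P(k)$ be the semilattice of all subsets of $[k]$ under union, with least element $\varnothing$.

\begin{theorem}\label{thm:image}
Let $n\ge 4$. For each $k\ge 1$ some interval of $\mathcal L(\mathbf{Sr}(n,1))$ has $\operatorname{Sub}_0(P(k))$ as a homomorphic image.
\end{theorem}

Theorem~\ref{thm:interval} is proved in Section~\ref{sec:flat}. Section~\ref{sec:three} isolates two properties of three finite groups that break distributivity in $L_q(\mathcal G_m)$. Sections~\ref{sec:forms} and~\ref{sec:rigid} construct groups with these properties: homomorphisms between them are controlled by linear algebra, and the linear algebra is made rigid by counting ranks and dimensions. Section~\ref{sec:sigma} proves Theorems~\ref{thm:image} and~\ref{thm:answer}, and Section~\ref{sec:identities} proves Theorem~\ref{thm:noidentity}.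

\section{Varieties, quasivarieties and lattices of subsemilattices}\label{sec:background}

\subsection*{Varieties} A \emph{variety} is the class of all algebras of a given type that satisfy a given set of identities; it is closed under homomorphic images, subalgebras and products. The variety \emph{generated} by a class $\mathcal K$ consists of the algebras satisfying every identity that holds throughout $\mathcal K$. A variety is \emph{nontrivial} if it has a member with more than one element. Let $\Delta$ denote the equality relation. An algebra with more than one element is \emph{subdirectly irreducible} if the intersection of all its congruences other than $\Delta$ is not $\Delta$; in such an algebra, $\theta\cap\rho=\Delta$ for congruences $\theta,\rho$ forces $\theta=\Delta$ or $\rho=\Delta$. We use Birkhoff's theorem: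
\begin{enumerate}
\item[(B)] every variety is generated by its subdirectly irreducible members.
\end{enumerate}

\subsection*{Quasivarieties} A \emph{quasi-identity} is an implication $s_1\approx t_1\wedge\dots\wedge s_r\approx t_r\to s\approx t$ between equations of terms, with $r\ge0$, and a \emph{quasivariety} is the class of all algebras satisfying a given set of quasi-identities. Groups are taken in the language $\cdot,{}^{-1},1$. In $L_q(\mathcal G_m)$ the meet is intersection and the join is the least quasivariety containing both classes. If $\mathcal U$ is an ultrafilter on a set $I$, the \emph{ultraproduct} $\prod_{i\in I}A_i/\mathcal U$ is the quotient of $\prod_{i\in I} A_i$ by the congruence that identifies $x$ and $y$ when $\{i:x_i=y_i\}\in\mathcal U$. We use the following facts \cite[Ch.~V, \S2]{BS}.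
\begin{enumerate}
\item[(M)] (Mal'cev) A class of algebras is a quasivariety if and only if it contains the trivial algebra and is closed under isomorphism, subalgebras, products and ultraproducts.
\item[(Q)] The quasivariety $Q(\mathcal K)$ generated by a class $\mathcal K$ is $ISPP_U(\mathcal K)$: its members are the algebras that embed in a product (possibly of the empty family) of ultraproducts of members of $\mathcal K$.
\end{enumerate}
Let $\mathcal K$ be a finite set of finite groups. An ultraproduct of members of $\mathcal K$ is isomorphic to a member of $\mathcal K$: the factors equal one fixed $A\in\mathcal K$ on a set in $\mathcal U$, and since $A$ is finite every tuple is constant on a set in $\mathcal U$. So by (Q) a group lies in $Q(\mathcal K)$ if and only if its homomorphisms into members of $\mathcal K$ separate points. Applied to a quotient, this gives the form in which we use the fact: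
\begin{enumerate}
\item[(S)] if $\mathcal K$ is a nonempty finite set of finite groups, $K\trianglelefteq G$ and $G/K\in Q(\mathcal K)$, then $K$ is the intersection of the kernels of those homomorphisms $\psi$ from $G$ to members of $\mathcal K$ that satisfy $K\le\ker\psi$.
\end{enumerate}
The family of such $\psi$ is not empty, since it contains the trivial homomorphisms.

\subsection*{Lattices} Lattice identities pass to sublattices, in particular to intervals $[a,b]=\{x:a\le x\le b\}$, and to homomorphic images. A lattice is \emph{distributive} if $x\wedge(y\vee z)\approx(x\wedge y)\vee(x\wedge z)$ holds, and \emph{modular} if $x\wedge(y\vee z)=y\vee(x\wedge z)$ whenever $y\le x$; writing $x\vee y$ for $x$ turns the latter condition into an identity. Distributive lattices are modular.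

In $\operatorname{Sub}_0(\Sigma)$ the meet is intersection and
\begin{equation}\label{eq:subjoin}
A\vee B=\{a\vee b: a\in A,\ b\in B\}.
\end{equation}
Indeed, the right side is closed under joins, lies in every subsemilattice containing $A$ and $B$, and contains $A$ and $B$ because $0$ belongs to both.

\begin{example}\label{ex:P2}
The lattice $\operatorname{Sub}_0(P(2))$ has seven elements (Figure~\ref{fig:P2}): all families of subsets of $\{1,2\}$ that contain $\varnothing$, except $\{\varnothing,\{1\},\{2\}\}$. Let $a=\{\varnothing,\{1,2\}\}$, $b=\{\varnothing,\{1\}\}$, $c=\{\varnothing,\{2\}\}$. Then $b\vee c=P(2)$, so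
\[
a\wedge(b\vee c)=a\ne\{\varnothing\}=(a\wedge b)\vee(a\wedge c),
\]
and the lattice is not distributive. For $a'=\{\varnothing,\{1\},\{1,2\}\}$ we have $b\le a'$ and $a'\wedge(b\vee c)=a'$, while $b\vee(a'\wedge c)=b\ne a'$; so it is not modular. Both failures have one cause: the element $\{1,2\}$ appears in $b\vee c$, but neither $b$ nor $c$ contains it, and $a$ contains neither $\{1\}$ nor $\{2\}$.
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\node (o) at (0,0) {$\{\varnothing\}$};
\node (b) at (-2.4,1) {$b=\{\varnothing,1\}$};
\node (a) at (0,1) {$a=\{\varnothing,12\}$};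
\node (c) at (2.4,1) {$c=\{\varnothing,2\}$};
\node (d) at (-1.4,2) {$a'=\{\varnothing,1,12\}$};
\node (e) at (1.4,2) {$\{\varnothing,2,12\}$};
\node (t) at (0,3) {$P(2)$};
\draw (o)--(b) (o)--(a) (o)--(c) (b)--(d) (a)--(d) (a)--(e) (c)--(e) (d)--(t) (e)--(t);
\end{tikzpicture}
\caption{The lattice of all families of subsets of $\{1,2\}$ that contain $\varnothing$ and are closed under union; $1$, $2$, $12$ stand for $\{1\}$, $\{2\}$, $\{1,2\}$. The elements $\{\varnothing\}<b<a'<P(2)$ and $c$ form a pentagon sublattice.}\label{fig:P2}
\end{figure}

\section{Flat extensions of groups}\label{sec:flat}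

Let $m=n-1\ge2$. For $G\in\mathcal G_m$ the \emph{flat extension} $\flat(G)$ is the set $G\cup\{0\}$, where $0\notin G$ is a zero for multiplication and
\[
x+y=\begin{cases}x&\text{if }x=y,\\ 0&\text{if }x\ne y.\end{cases}
\]
A sum of several elements equals their common value if they are all equal and equals $0$ otherwise, so addition is a semilattice operation, and $0$ is absorbing for it. For distributivity, let $y\ne z$; then $x(y+z)=0$, and $xy+xz=0$ because either $x=0$ or multiplication by $x\in G$ is injective on $G\cup\{0\}$. The case $y=z$ is trivial, and the other distributive law is symmetric. Finally $x^{m+1}=x$ for all $x$, so $\flat(G)\in\mathbf{Sr}(n,1)$. Let $\mathcal F$ be the variety generated by all $\flat(G)$ with $G\in\mathcal G_m$.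

Two terms carry information in $\flat(G)$. The power $x^m$ equals $1$ on $G$ and $0$ at $0$, so it tests whether $x$ vanishes; the sum $x+y$ tests whether $x=y$. The second test lets an identity of $\flat(G)$ express an implication in $G$.

\begin{lemma}\label{lem:hat}
For every quasi-identity $\alpha$ in the language of groups there is a semiring identity $\hat\alpha$ such that, for all $G\in\mathcal G_m$, the group $G$ satisfies $\alpha$ if and only if $\flat(G)$ satisfies $\hat\alpha$.
\end{lemma}

\begin{proof}
Write each equation $s\approx s'$ of $\alpha$ as $ss'^{-1}\approx1$, expand into a product of variables and their inverses, and replace each $x^{-1}$ by $x^{m-1}$. Within $\mathcal G_m$ this makes $\alpha$ equivalent to $u_1\approx1\wedge\dots\wedge u_r\approx1\to w\approx1$, where $u_1,\dots,u_r,w$ are semigroup words, possibly empty, in variables $x_1,\dots,x_\ell$; we may take $\ell\ge1$. Put $t=(x_1\cdots x_\ell)^m$ and let $\hat\alpha$ be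
\[
t+tu_1+\dots+tu_r\ \approx\ t+tu_1+\dots+tu_r+tw .
\]
Evaluate in $\flat(G)$. If some variable takes the value $0$, then $t=0$ and both sides are $0$. Otherwise $t=1$, and the left side is $1$ if all $u_i$ equal $1$ and is $0$ if not. When the left side is $0$, so is the right side. When it is $1$, the right side is $1+w$, which equals $1$ if and only if $w=1$.
\end{proof}

For instance, $x^2\approx1\to x\approx1$ becomes $x^m+x^{m+2}\approx x^m+x^{m+2}+x^{m+1}$.

Lemma~\ref{lem:hat} shows that different quasivarieties of groups give different subvarieties of $\mathcal F$. To obtain a whole interval, and with it the correct joins, we need every nontrivial subvariety of $\mathcal F$ to arise in this way. The variety $\mathcal F$ has many members that are not flat extensions, such as $\flat(G)\times\flat(H)$, but by (B) only the subdirectly irreducible ones matter.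

\begin{lemma}\label{lem:si}
Every subdirectly irreducible member of $\mathcal F$ is isomorphic to $\flat(G)$ for some $G\in\mathcal G_m$.
\end{lemma}

\begin{proof}
Every $\flat(G)$, and hence $\mathcal F$, satisfies
\begin{equation}\label{eq:Fids}
x^my\approx yx^m,\qquad x+y\approx(x+y)^mx,\qquad x+y\approx(x+y)^my.
\end{equation}
The first identity holds because $x^m\in\{0,1\}$. In the second, both sides are $0$ if $x\ne y$, and both equal $x$ if $x=y$. The third follows from the second by commutativity of addition.

Let $S\in\mathcal F$ be subdirectly irreducible and let $E$ be its set of multiplicative idempotents. Since $x^{2m}=x^{m+1}x^{m-1}=x^m$ and $e^m=e$ for $e\in E$, we have $E=\{x^m:x\in S\}$, and the elements of $E$ commute with all elements of $S$ by \eqref{eq:Fids}. We show that each $e\in E$ is an identity or a zero of $(S,\cdot)$, by attaching to $e$ two congruences with trivial intersection.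

The map $x\mapsto ex$ is an endomorphism of $S$, since $e(x+y)=ex+ey$ and $exy=ex\cdot ey$; let $\theta_e$ be its kernel. The set $eS$ is a multiplicative ideal, and it absorbs addition because $ex+y=(ex+y)^mex=e(ex+y)^mx\in eS$. Hence $\rho_e=\Delta\cup(eS\times eS)$ is a congruence. If $(x,y)\in\theta_e\cap\rho_e$ and $x,y\in eS$, then $x=ex=ey=y$. So $\theta_e\cap\rho_e=\Delta$, and $\theta_e=\Delta$ or $\rho_e=\Delta$. If $\theta_e=\Delta$, then $e(ex)=ex$ gives $ex=x$ for all $x$, and $e$ is the identity $1$. If $\rho_e=\Delta$, then $eS$ has one element, namely $e=ee$, and $e$ is the zero $0$.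

If $E=\{1\}$, then \eqref{eq:Fids} gives $x=x+y=y$ for all $x,y$. If $E=\{0\}$, then $x=x^mx=0$ for all $x$. Both are impossible as $|S|>1$, so $E=\{0,1\}$ with $0\ne1$.

Let $G=\{x\in S:x^m=1\}$. Then $1\in G$ and $0\notin G$, and if $x\notin G$, then $x^m=0$ and $x=x^mx=0$. So $S=G\cup\{0\}$. If $x,y\in G$ and $xy=0$, then $y=x^my=x^{m-1}(xy)=0$, a contradiction. So $G$ is closed under multiplication, and it is a group in $\mathcal G_m$ with $x^{-1}=x^{m-1}$. If $(x+y)^m=1$, then \eqref{eq:Fids} gives $x=x+y=y$. Hence for $x\ne y$ we have $(x+y)^m=0$ and $x+y=(x+y)^mx=0$. Thus $S\cong\flat(G)$.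
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:interval}]
For $m=1$ the class $\mathcal G_1$ consists of the trivial groups, $L_q(\mathcal G_1)$ has one element, and there is nothing to prove. Let $m\ge2$. For a quasivariety $\mathcal Q\subseteq\mathcal G_m$ let $\varphi(\mathcal Q)$ be the variety generated by all $\flat(G)$ with $G\in\mathcal Q$; it is a nontrivial subvariety of $\mathcal F$. For a nontrivial variety $\mathcal V\subseteq\mathcal F$ let $\Gamma(\mathcal V)=\{G\in\mathcal G_m:\flat(G)\in\mathcal V\}$.

We check the conditions of (M) for $\Gamma(\mathcal V)$. It is closed under isomorphism, and it is nonempty by (B) and Lemma~\ref{lem:si}. If $H\le G$, then $\flat(H)$ is a subsemiring of $\flat(G)$; so $\Gamma(\mathcal V)$ is closed under subgroups and contains the trivial group. Let $G_i\in\Gamma(\mathcal V)$ for $i$ in a nonempty set $I$.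

\emph{Products.} Let $J\subseteq\prod\flat(G_i)$ be the set of tuples with some coordinate $0$. Since $0$ is absorbing for both operations, $J$ is a multiplicative ideal and $J+y\subseteq J$ for all $y$. So collapsing $J$ to a point is a congruence. The quotient is $\prod G_i\cup\{J\}$, and the sum of two different tuples in $\prod G_i$ has a coordinate $0$. Hence the quotient is $\flat(\prod G_i)$.

\emph{Ultraproducts.} In $\prod\flat(G_i)/\mathcal U$, which lies in $\mathcal V$ as an image of the product, a tuple that vanishes on a set in $\mathcal U$ represents the zero, and any other tuple is equivalent to a tuple in $\prod G_i$. So the nonzero elements form the group $\prod G_i/\mathcal U$. Two inequivalent tuples differ on a set in $\mathcal U$, and their sum vanishes there. Hence $\prod\flat(G_i)/\mathcal U\cong\flat(\prod G_i/\mathcal U)$.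

So $\Gamma(\mathcal V)\in L_q(\mathcal G_m)$. Both $\varphi$ and $\Gamma$ preserve inclusion, and we show that they are mutually inverse. The inclusions $\mathcal Q\subseteq\Gamma(\varphi(\mathcal Q))$ and $\varphi(\Gamma(\mathcal V))\subseteq\mathcal V$ hold by definition. Let $G\in\Gamma(\varphi(\mathcal Q))$ and let $\alpha$ be a quasi-identity of $\mathcal Q$. By Lemma~\ref{lem:hat}, $\hat\alpha$ holds in the generators of $\varphi(\mathcal Q)$, hence in $\flat(G)$, and so $G$ satisfies $\alpha$. Thus $G\in\mathcal Q$. By Lemma~\ref{lem:si} the subdirectly irreducible members of $\mathcal V$ lie in $\varphi(\Gamma(\mathcal V))$, so $\mathcal V\subseteq\varphi(\Gamma(\mathcal V))$ by (B).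

Thus $\varphi$ is an order isomorphism from $L_q(\mathcal G_m)$ onto the set of nontrivial subvarieties of $\mathcal F$. Each of them contains $\flat(\{1\})$, so this set is the interval of $\mathcal L(\mathbf{Sr}(n,1))$ between the variety generated by $\flat(\{1\})$ and $\mathcal F$.
\end{proof}

\begin{remark}\label{rem:single}
For $A\in\mathcal G_m$, the variety $\mathcal V$ generated by $\flat(A)$ is $\varphi(Q(A))$. Indeed $\mathcal V\subseteq\varphi(Q(A))$, and the quasivariety $\Gamma(\mathcal V)$ contains $A$, hence $Q(A)$, so $\varphi(Q(A))\subseteq\mathcal V$.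
\end{remark}

\section{How three groups break distributivity}\label{sec:three}

We now look for a failure of distributivity in $L_q(\mathcal G_m)$. Abelian groups do not provide one. An abelian group of exponent $e$ has an element of order $e$, and it embeds in a power of the cyclic group $C_e$ because its homomorphisms to $\mathbb Q/\mathbb Z$ separate points. So the quasivarieties of abelian groups in $\mathcal G_m$ form a copy of the distributive lattice of divisors of $m$. For $m=1,2$ this is all of $L_q(\mathcal G_m)$, with one and two elements, in agreement with the known results for $n=2,3$.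

Joins of quasivarieties have a description parallel to \eqref{eq:subjoin}: a member of the join decomposes into two pieces, one from each side.

\begin{lemma}\label{lem:join}
Let $\mathcal Q_1,\mathcal Q_2\in L_q(\mathcal G_m)$. A group $G$ lies in $\mathcal Q_1\vee\mathcal Q_2$ if and only if it has normal subgroups $K_1,K_2$ with $K_1\cap K_2=1$ and $G/K_i\in\mathcal Q_i$ for $i=1,2$.
\end{lemma}

\begin{proof}
Let $\mathcal R$ be the class of groups that embed in $H\times H^*$ for some $H\in\mathcal Q_1$, $H^*\in\mathcal Q_2$. It contains the trivial group and is closed under isomorphism and subgroups. Embeddings $G_i\to H_i\times H_i^*$ induce an embedding of $\prod G_i$ in $\prod H_i\times\prod H_i^*$, and an embedding of $\prod G_i/\mathcal U$ in $\prod H_i/\mathcal U\times\prod H_i^*/\mathcal U$: if the images of two tuples agree in the first components on a set in $\mathcal U$ and in the second components on a set in $\mathcal U$, then the tuples agree on the intersection, which is in $\mathcal U$. By (M), $\mathcal R$ is a quasivariety. It contains $\mathcal Q_1\cup\mathcal Q_2$ and is contained in every quasivariety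 that does, so $\mathcal R=\mathcal Q_1\vee\mathcal Q_2$. If $G\le H\times H^*$, let $K_1,K_2$ be the kernels of the two projections restricted to $G$; then $G/K_1$ embeds in $H$ and $G/K_2$ in $H^*$. Conversely, given $K_1,K_2$, the group $G$ embeds in $G/K_1\times G/K_2$.
\end{proof}

To imitate Example~\ref{ex:P2} we want a group $A$ that embeds in a product $B_1\times B_2$ of two of its quotients, in such a way that $Q(A)$ has almost nothing in common with $Q(B_1)$ or $Q(B_2)$. Abelian quotients of $A$ cannot be excluded from these intersections, so the conditions concern the commutator subgroup $A'$.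

\begin{lemma}\label{lem:three}
Let $A\in\mathcal G_m$ be finite, let $N_1,N_2\trianglelefteq A$ with $N_1\cap N_2=1$, and put $B_i=A/N_i$. Suppose that
\begin{enumerate}
\item[(a)] every endomorphism of $A$ is either injective on $A'$ or trivial on $A'$;
\item[(b)] for $i=1,2$ there is an element $c_i\ne1$ of $A'$ that lies in the kernel of every homomorphism $A\to B_i$.
\end{enumerate}
Then $Q(A)\wedge\bigl(Q(B_1)\vee Q(B_2)\bigr)\ne\bigl(Q(A)\wedge Q(B_1)\bigr)\vee\bigl(Q(A)\wedge Q(B_2)\bigr)$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:join}, $A$ belongs to the left side. Suppose it belongs to the right side, and take $K_1\cap K_2=1$ with $A/K_i\in Q(A)\cap Q(B_i)$. By (S) for $Q(A)$ and by (a), $K_i\cap A'$ is $1$ or $A'$. By (S) for $Q(B_i)$ and by (b), $c_i\in K_i$. So $A'\le K_1\cap K_2=1$, although $c_1\in A'$.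
\end{proof}

The commutator subgroup of such a group cannot have prime order: then (b) would make every homomorphism $A\to B_i$ trivial on $A'$, and the quotient maps would give $A'\le N_1\cap N_2=1$. So we need groups with a larger commutator subgroup, and a way to control all homomorphisms between them.

\section{Groups from spaces of alternating forms}\label{sec:forms}

From now on $n\ge4$, so $m\ge3$. Then $m$ has an odd prime divisor $p$, or $m$ is a power of $2$ and $4\mid m$, in which case we put $p=2$. This choice is the only place where the hypothesis $n\ge4$ enters.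

In a group of nilpotency class two the commutator is a bilinear map into the center, and composing it with linear functionals yields alternating forms. We reverse this and build a group from a space of forms. Let $V$ be a finite-dimensional vector space over $\mathbb F_p$ with a fixed basis $e_1,\dots,e_N$. A bilinear form $\omega$ on $V$ is \emph{alternating} if $\omega(v,v)=0$ for all $v$; then $\omega(v,w)=-\omega(w,v)$. Let $b_\omega$ be the bilinear form with $b_\omega(e_i,e_j)=\omega(e_i,e_j)$ for $i<j$ and $b_\omega(e_i,e_j)=0$ for $i\ge j$. It depends linearly on $\omega$, and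
\begin{equation}\label{eq:half}
\omega(v,w)=b_\omega(v,w)-b_\omega(w,v),
\end{equation}
as one sees on pairs of basis vectors in the three cases $i<j$, $i=j$, $i>j$. The form $b_\omega$ serves as one half of $\omega$ that exists also for $p=2$.

Let $W$ be a vector space of alternating forms on $V$ and let $Z=W^*$ be its dual. Define bilinear maps $b,\beta:V\times V\to Z$ by $b(v,w)(\omega)=b_\omega(v,w)$ and $\beta(v,w)(\omega)=\omega(v,w)$. Let $G(V,W)$ be the set $V\times Z$ with the multiplication
\[
(v,z)(v',z')=(v+v',\ z+z'+b(v,v')).
\]
For a subspace $W_0\subseteq W$ let $W_0^\perp=\{z\in Z: z|_{W_0}=0\}$. Recall that $(W_0+W_1)^\perp=W_0^\perp\cap W_1^\perp$, and that $W_0^\perp=0$ if and only if $W_0=W$. We identify $Z$ with the subset $0\times Z$.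

\begin{lemma}\label{lem:group}
The set $G=G(V,W)$ is a finite group in $\mathcal G_m$. Its commutator subgroup is the central subgroup $Z$, the commutator of $(v,z)$ and $(v',z')$ is $\beta(v,v')$, and $G/G'\cong V$. For a subspace $W_0\subseteq W$ the map $(v,z)\mapsto(v,z|_{W_0})$ is a surjective homomorphism $G(V,W)\to G(V,W_0)$ with kernel $W_0^\perp$.
\end{lemma}

\begin{proof}
Both ways of bracketing $(v,z)(v',z')(v'',z'')$ give second component $z+z'+z''+b(v,v')+b(v,v'')+b(v',v'')$. The identity is $(0,0)$ and the inverse of $(v,z)$ is $(-v,-z+b(v,v))$. Induction on $r$, with $\binom r2+r=\binom{r+1}2$, gives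
\[
(v,z)^r=\Bigl(rv,\ rz+\binom r2b(v,v)\Bigr).
\]
For $p$ odd, $p$ divides $\binom p2$, so $g^p=1$ for all $g\in G$. For $p=2$, the number $\binom42=6$ is even, so $g^4=1$. In both cases $G\in\mathcal G_m$.

The subgroup $Z$ is central, and the projection $G\to V$ is a homomorphism with kernel $Z$, so $G'\le Z$. For $g=(v,z)$, $h=(v',z')$, formula \eqref{eq:half} gives $gh=hg\cdot(0,b(v,v')-b(v',v))=hg\cdot(0,\beta(v,v'))$, which is the commutator formula. If the values of $\beta$ spanned a proper subspace of $Z$, a nonzero functional on $Z$ would vanish on them. Every functional on $Z=W^*$ is evaluation at some $\omega\in W$, so we would get $\omega\ne0$ with $\omega(v,v')=0$ for all $v,v'$, which is absurd. Subgroups of $Z$ are subspaces, as $\mathbb F_p$ is a prime field; hence $G'=Z$. Finally, restriction of functionals $W^*\to W_0^*$ is surjective with kernel $W_0^\perp$, and it carries the map $b$ of $W$ to the map $b$ of $W_0$, since both use the same basis of $V$.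
\end{proof}

\begin{example}\label{ex:heis}
Let $V=\mathbb F_p^2$ and let $W$ be spanned by $\det(v,w)=v_1w_2-v_2w_1$. Then $Z=\mathbb F_p$ and $b(v,w)=v_1w_2$, so $G(V,W)$ is the group of upper unitriangular $3\times3$ matrices over $\mathbb F_p$, with $v_1,v_2$ above the diagonal and $z$ in the corner. For $p=2$ the element $((1,1),0)$ has square $((0,0),1)$, so the exponent $4$ is attained; this is why $m=2$ is excluded.
\end{example}

For a linear map $f:V\to\hat V$ and a form $\hat\omega$ on $\hat V$, the \emph{pullback} is the form $(f^*\hat\omega)(v,v')=\hat\omega(fv,fv')$ on $V$. The next lemma determines the behavior of a homomorphism on the commutator subgroup from the map it induces on the abelianization.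

\begin{lemma}\label{lem:pullback}
Let $G=G(V,W)$, $H=G(\hat V,\hat W)$, let $\psi:G\to H$ be a homomorphism, and let $f:V\to\hat V$ be the induced map $G/G'\to H/H'$. Then $f$ is linear, $f^*\hat W\subseteq W$, and $\ker\psi\cap G'=(f^*\hat W)^\perp$.
\end{lemma}

\begin{proof}
Since $\psi(G')\le H'$, the map $f$ is defined, and $\psi$ restricts to a map $g:Z\to\hat Z=\hat W^*$. Both $f$ and $g$ are additive, hence $\mathbb F_p$-linear. Applying $\psi$ to a commutator gives $g(\beta(v,v'))=\hat\beta(fv,fv')$, where $\hat\beta$ is the commutator map of $H$. Fix $\hat\omega\in\hat W$. The functional $z\mapsto g(z)(\hat\omega)$ on $Z$ is evaluation at some $\omega\in W$, that is, $g(z)(\hat\omega)=z(\omega)$ for all $z\in Z$. For $z=\beta(v,v')$ this reads $\hat\omega(fv,fv')=\omega(v,v')$. So $f^*\hat\omega=\omega\in W$ and $g(z)(\hat\omega)=z(f^*\hat\omega)$. Thus $g(z)=0$ if and only if $z$ vanishes on $f^*\hat W$.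
\end{proof}

We never need to know which linear maps $f$ come from homomorphisms; it suffices to restrict the linear maps with $f^*\hat W\subseteq W$.

\section{A rigid family of spaces of forms}\label{sec:rigid}

The \emph{rank} of an alternating form $\omega$ on $V$ is the rank of its Gram matrix, that is, $\dim V-\dim R$, where $R=\{v:\omega(v,V)=0\}$ is the radical; $\omega$ is \emph{nondegenerate} if $R=0$. Let $N=\dim V$ and let $f:V\to V$ be linear.
\begin{enumerate}
\item[(F1)] $\operatorname{rank}f^*\omega\le\min(\operatorname{rank}\omega,\dim f(V))$.
\item[(F2)] If $f^*\omega=0$, then $\dim f(V)\le N-\frac12\operatorname{rank}\omega$.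
\end{enumerate}
For (F1), the Gram matrix of $f^*\omega$ is $F^{\top}\Omega F$, where $F$ and $\Omega$ are the matrices of $f$ and $\omega$. For (F2), let $r=\operatorname{rank}\omega$. The form $\omega$ induces a nondegenerate form on the $r$-dimensional space $V/R$ that vanishes on the image $T$ of $f(V)$. So $T$ lies in its orthogonal complement, which has dimension $r-\dim T$; hence $\dim T\le r/2$ and $\dim f(V)\le(N-r)+r/2$.

By Lemmas~\ref{lem:group} and~\ref{lem:pullback}, the hypotheses of Lemma~\ref{lem:three} hold for $A=G(V,W)$, $B_i=G(V,W_i)$, $N_i=W_i^\perp$, where $W=W_1\oplus W_2$ with $W_1,W_2\ne0$, as soon as every linear $f:V\to V$ satisfies: (a$'$) if $f^*W\subseteq W$, then $f^*W$ is $0$ or $W$; and (b$'$) if $f^*W_i\subseteq W$, then $f^*W_i\subseteq W_i$. For (b), take any $c_i\neq0$ in $W_i^\perp$. Facts (F1) and (F2) suggest how to arrange this.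

\emph{All or nothing.} Suppose every nonzero form in $W$ has rank greater than $\frac23N$. If $f^*$ kills one nonzero form of $W$, then $\dim f(V)<\frac23N$ by (F2), and by (F1) no pullback along $f$ is a nonzero element of $W$.

\emph{Telling $W_1$ from $W_2$.} Rank alone does not suffice. If $\operatorname{rank}\omega_1\le\operatorname{rank}\omega_2$, then $\omega_1=f^*\omega_2$ for the map $f$ that kills the radical of $\omega_1$ and sends the hyperbolic pairs of a symplectic basis for $\omega_1$ to distinct hyperbolic pairs for $\omega_2$. So (b$'$) fails when $W_1$ and $W_2$ are both lines. A second invariant is needed. Suppose all nonzero forms in $W_i$ have the same rank $r_i$, and let $d_i=\dim W_i$. If $f^*$ maps $W_i$ injectively into $W_j$, then $r_j\le r_i$ and $d_i\le d_j$. If both $r_i$ and $d_i$ increase strictly with $i$, this forces $i=j$.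

Both devices need spaces of forms of constant rank, and finite fields supply them.

\begin{lemma}\label{lem:mu}
For each $d\ge1$ there is a linear map $\mu_d$ from $\mathbb F_p^d$ to the space of alternating forms on $\mathbb F_p^{2d}$ such that $\mu_d(u)$ is nondegenerate for all $u\ne0$.
\end{lemma}

\begin{proof}
Let $F$ be the field with $p^d$ elements, identify $\mathbb F_p^d$ with $F$ and $\mathbb F_p^{2d}$ with $F^2$, and let $\tau:F\to\mathbb F_p$ be a nonzero $\mathbb F_p$-linear map, for instance the trace. Put $\mu_d(u)(x,y)=\tau(u(x_1y_2-x_2y_1))$. This is an alternating $\mathbb F_p$-bilinear form, linear in $u$. For $u\ne0$ and $x\ne0$ the element $u(x_1y_2-x_2y_1)$ runs over all of $F$ as $y$ varies, so $x$ is not in the radical.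
\end{proof}

\subsection*{The construction} Fix $k\ge1$ and integers
\begin{equation}\label{eq:d}
1\le d_1<d_2<\dots<d_k\qquad\text{with}\qquad d_1+d_2>d_k\ \text{ if }k\ge2;
\end{equation}
for example $d_i=k+i$. Let $D=d_1+\dots+d_k$, $U_i=\mathbb F_p^{d_i}$, $U=U_1\oplus\dots\oplus U_k=\mathbb F_p^D$, and
\[
V=\mathbb F_p^{2d_1}\oplus\dots\oplus\mathbb F_p^{2d_k}\oplus\mathbb F_p^{2D}\oplus\mathbb F_p^{2D},\qquad\dim V=6D.
\]
For $u=(u_1,\dots,u_k)\in U$ let $\omega_u$ be the orthogonal sum
\[
\omega_u=\mu_{d_1}(u_1)\perp\dots\perp\mu_{d_k}(u_k)\perp\mu_D(u)\perp\mu_D(u),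
\]
whose Gram matrix is block diagonal. The map $u\mapsto\omega_u$ is linear, and for $u\ne0$
\begin{equation}\label{eq:rank}
\operatorname{rank}\omega_u=4D+\sum_{i:\,u_i\ne0}2d_i ;
\end{equation}
in particular it is injective. The first $k$ blocks make the rank depend on which components of $u$ are nonzero; the last two raise every rank above $4D=\frac23\dim V$. One copy of $\mu_D(u)$ would not give this: for $(d_1,d_2)=(1,2)$ the least rank would be $8$, exactly two thirds of the dimension $12$.

Let $W_i=\{\omega_u:u\in U_i\}$, so $\dim W_i=d_i$, and let $W_X=\bigoplus_{i\in X}W_i$ for $X\subseteq[k]$, with $W_\varnothing=0$. Then $W_X+W_Y=W_{X\cup Y}$, and $W_X=W_Y$ only if $X=Y$. By \eqref{eq:rank} and \eqref{eq:d}: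
\begin{enumerate}
\item[(R1)] nonzero forms in $W_{[k]}$ have rank greater than $4D$;
\item[(R2)] nonzero forms in $W_i$ have rank $r_i=4D+2d_i$, and $r_1<\dots<r_k$;
\item[(R3)] forms $\omega_u$ with at least two nonzero components $u_i$ have rank at least $4D+2d_1+2d_2>r_k$.
\end{enumerate}

\begin{example}\label{ex:k2}
Let $k=2$ and $(d_1,d_2)=(1,2)$. Then $D=3$ and $\dim V=18$; $W_1$ is a line of forms of rank $14$, $W_2$ is a plane of forms of rank $16$, and all forms in $W=W_1\oplus W_2$ outside $W_1\cup W_2$ have rank $18$. We verify (a$'$) and (b$'$). If $f^*\omega=0$ for some nonzero $\omega\in W$, then $\dim f(V)\le18-7=11$, so every pullback along $f$ has rank at most $11<14$ and is zero if it lies in $W$. So a subspace of $W$ that $f^*$ maps into $W$ is mapped either to zero or injectively. This gives (a$'$), since an injective map $W\to W$ is onto. If $f^*W_1\subseteq W$, its forms have rank at most $14$ and lie in $W_1$. If $f^*W_2\subseteq W$ is nonzero, it is a plane of forms of rank at most $16$, so it lies in $W_1\cup W_2$. It cannot contain nonzero forms from both, since their sum has rank $18$, and it does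 not fit in the line $W_1$; so it equals $W_2$. This gives (b$'$). By Lemma~\ref{lem:three}, the groups $G(V,W)$, $G(V,W_1)$, $G(V,W_2)$, of orders $p^{21}$, $p^{19}$, $p^{20}$, generate three quasivarieties that violate the distributive law, and by Theorem~\ref{thm:interval} the lattice $\mathcal L(\mathbf{Sr}(n,1))$ is not distributive.
\end{example}

To reach modularity and all other identities we need the same rigidity for all pairs of subsets of $[k]$.

\begin{lemma}\label{lem:rigid}
Let $X,Y\subseteq[k]$ and let $f:V\to V$ be linear with $f^*W_Y\subseteq W_X$. Then either $f^*W_Y=0$, or $Y\subseteq X$ and $f^*W_Y=W_Y$.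
\end{lemma}

\begin{proof}
Suppose first that $f^*\omega=0$ for some nonzero $\omega\in W_Y$. By (F2) and (R1), $\dim f(V)<6D-2D=4D$. By (F1) all forms in $f^*W_Y\subseteq W_X$ have rank less than $4D$, so they vanish by (R1).

Now let $f^*$ be injective on $W_Y$, and let $i\in Y$. A nonzero form in $f^*W_i$ lies in $W_X$ and has rank at most $r_i\le r_k$ by (F1), so by (R3) it has exactly one nonzero component. Thus $f^*W_i\subseteq\bigcup_{j\in X}W_j$. The sum of nonzero forms from two different spaces $W_j$ has two nonzero components, so the nonzero subspace $f^*W_i$ lies in a single $W_j$ with $j\in X$. Its nonzero forms have rank $r_j$ by (R2), so $r_j\le r_i$ and $j\le i$. By injectivity $d_i\le d_j$, so $i\le j$. Hence $i=j\in X$, and $f^*W_i=W_i$ by dimension. Summing over $i\in Y$ gives $Y\subseteq X$ and $f^*W_Y=W_Y$.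
\end{proof}

\section{The homomorphism onto $\operatorname{Sub}_0(P(k))$}\label{sec:sigma}

Fix a basis of $V$ and put $A_X=G(V,W_X)$ for $X\subseteq[k]$. Thus $A_X'=W_X^*$, and $A_\varnothing\cong V$ is elementary abelian. For $Y\subseteq X$, Lemma~\ref{lem:group} gives the surjection $\rho_{XY}:A_X\to A_Y$ with kernel $W_Y^\perp$, the annihilator being taken in $A_X'$. Lemmas~\ref{lem:pullback} and~\ref{lem:rigid} say that on commutator subgroups no other nontrivial kernels occur:
\begin{equation}\label{eq:kernels}
\text{if }\psi:A_X\to A_Y\text{ is a homomorphism, then }\ker\psi\cap A_X'=W_{Y_0}^\perp\text{ with }Y_0=\varnothing\text{ or }Y_0=Y\subseteq X.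
\end{equation}

For $\mathcal S\in\operatorname{Sub}_0(P(k))$ let $\mathcal Q_{\mathcal S}=Q(\{A_Y:Y\in\mathcal S\})$. Let $\Lambda$ be the interval $[Q(A_\varnothing),\mathcal Q_{P(k)}]$ of $L_q(\mathcal G_m)$; it contains every $\mathcal Q_{\mathcal S}$. For $\mathcal Q\in\Lambda$ put
\[
\sigma(\mathcal Q)=\{X\subseteq[k]:A_X\in\mathcal Q\}.
\]
The difficulty is to show that $\sigma$ preserves joins. Lemma~\ref{lem:join} splits $A_X\in\mathcal Q_1\vee\mathcal Q_2$ into quotients $A_X/K_i\in\mathcal Q_i$, but these need not be groups of the form $A_Y$, so $\sigma$ does not see them. Part (ii) of the next lemma replaces each of them by a group $A_R$ in the same quasivariety.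

\begin{lemma}\label{lem:quot}
Let $X\subseteq[k]$ and $K\trianglelefteq A_X$.
\begin{enumerate}
\item[(i)] If $\mathcal S\in\operatorname{Sub}_0(P(k))$ and $A_X/K\in\mathcal Q_{\mathcal S}$, then $K\cap A_X'=W_R^\perp$ for some $R\in\mathcal S$ with $R\subseteq X$.
\item[(ii)] If $\mathcal Q\in\Lambda$ and $A_X/K\in\mathcal Q$, then there is $R\subseteq X$ with $K\cap A_X'=W_R^\perp$ and $A_R\in\mathcal Q$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) By (S), $K$ is an intersection of kernels of homomorphisms $A_X\to A_Y$ with $Y\in\mathcal S$. By \eqref{eq:kernels}, $K\cap A_X'$ is an intersection of subgroups $W_{Y_0}^\perp$ with $Y_0\in\mathcal S$ and $Y_0\subseteq X$. This intersection is $W_R^\perp$, where $R$ is the union of the sets $Y_0$, and $R\in\mathcal S$ because $\mathcal S$ is closed under unions.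

(ii) Since $\mathcal Q\subseteq\mathcal Q_{P(k)}$, part (i) gives $R\subseteq X$ with $K\cap A_X'=W_R^\perp=\ker\rho$, where $\rho=\rho_{XR}$. As $\ker\rho\le K$, the quotient map $A_X\to A_X/K$ factors as $\pi\rho$, where $\pi:A_R\to A_X/K$ has kernel $\rho(K)$. If $(v,z)\in K$ and $\rho(v,z)\in A_R'$, then $v=0$, so $(v,z)\in K\cap A_X'=\ker\rho$. Hence $\ker\pi\cap A_R'=1$, and $A_R$ embeds in $A_X/K\times A_R/A_R'$. The second factor is isomorphic to $A_\varnothing$, which lies in $\mathcal Q$ by the choice of $\Lambda$. So $A_R\in\mathcal Q$.
\end{proof}

\begin{proposition}\label{prop:sigma}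
The map $\sigma$ is a surjective lattice homomorphism $\Lambda\to\operatorname{Sub}_0(P(k))$, and $\sigma(\mathcal Q_{\mathcal S})=\mathcal S$ for every $\mathcal S\in\operatorname{Sub}_0(P(k))$.
\end{proposition}

\begin{proof}
\emph{Values in $\operatorname{Sub}_0(P(k))$.} We have $\varnothing\in\sigma(\mathcal Q)$ by the choice of $\Lambda$. Let $Y_1,Y_2\in\sigma(\mathcal Q)$ and $X=Y_1\cup Y_2$. The kernels of $\rho_{XY_1}$ and $\rho_{XY_2}$ intersect in $(W_{Y_1}+W_{Y_2})^\perp=W_X^\perp=0$. So $A_X$ embeds in $A_{Y_1}\times A_{Y_2}$, and $X\in\sigma(\mathcal Q)$.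

\emph{Meets.} Both lattices have intersection as meet, and $\sigma(\mathcal Q_1\cap\mathcal Q_2)=\sigma(\mathcal Q_1)\cap\sigma(\mathcal Q_2)$ by definition.

\emph{Joins.} The subsemilattice $\sigma(\mathcal Q_1\vee\mathcal Q_2)$ contains $\sigma(\mathcal Q_1)$ and $\sigma(\mathcal Q_2)$, hence their join. Conversely, let $X\in\sigma(\mathcal Q_1\vee\mathcal Q_2)$. By Lemma~\ref{lem:join} there are $K_1,K_2\trianglelefteq A_X$ with $K_1\cap K_2=1$ and $A_X/K_i\in\mathcal Q_i$. Lemma~\ref{lem:quot}(ii) gives $R_i\subseteq X$ with $R_i\in\sigma(\mathcal Q_i)$ and $K_i\cap A_X'=W_{R_i}^\perp$. Then $W_{R_1\cup R_2}^\perp=W_{R_1}^\perp\cap W_{R_2}^\perp=0$, so $W_{R_1\cup R_2}=W_X$ and $X=R_1\cup R_2\in\sigma(\mathcal Q_1)\vee\sigma(\mathcal Q_2)$.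

\emph{Surjectivity.} We have $\mathcal S\subseteq\sigma(\mathcal Q_{\mathcal S})$ by definition. If $X\in\sigma(\mathcal Q_{\mathcal S})$, then Lemma~\ref{lem:quot}(i) with $K=1$ gives $R\in\mathcal S$, $R\subseteq X$, with $W_R^\perp=0$. So $W_R=W_X$ and $X=R\in\mathcal S$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:image}]
The isomorphism $\varphi$ of Theorem~\ref{thm:interval} maps the interval $\Lambda$ onto an interval of $\mathcal L(\mathbf{Sr}(n,1))$, and $\sigma\varphi^{-1}$ maps that interval homomorphically onto $\operatorname{Sub}_0(P(k))$.
\end{proof}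

\begin{proof}[Proof of Theorem~\ref{thm:answer}]
If $\mathcal L(\mathbf{Sr}(n,1))$ were distributive or modular, the same would hold for every homomorphic image of an interval, and by Theorem~\ref{thm:image} for $\operatorname{Sub}_0(P(2))$. This contradicts Example~\ref{ex:P2}.
\end{proof}

The failure can be named explicitly. Let $k=2$. Each $A_Y$ contains a cyclic group of order $p$, so $A_\varnothing\in Q(A_Y)$ and $Q(A_Y)=\mathcal Q_{\{\varnothing,Y\}}$. By Remark~\ref{rem:single} and Proposition~\ref{prop:sigma}, the homomorphism $\sigma\varphi^{-1}$ sends the varieties generated by $\flat(A_{\{1,2\}})$, $\flat(A_{\{1\}})$, $\flat(A_{\{2\}})$ to the elements $a,b,c$ of Example~\ref{ex:P2}. So the distributive law fails for these three varieties.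

\section{Lattice identities in lattices of subsemilattices}\label{sec:identities}

Lattice terms are built from variables $x_1,x_2,\dots$ by $\vee$ and $\wedge$. An identity $u\approx w$ holds in a lattice exactly when both inequalities $u\le w$ and $w\le u$ do, and $u\le w$ is equivalent to the identity $u\wedge w\approx u$.

\begin{proposition}\label{prop:sub}
If an inequality $u\le w$ between lattice terms fails in some lattice, then it fails in $\operatorname{Sub}_0(\Sigma)$ for some finite join-semilattice $\Sigma$ with least element.
\end{proposition}

Membership in the value of a term in $\operatorname{Sub}_0(\Sigma)$ is easy to unwind: an element lies in a meet if it lies in both parts, and by \eqref{eq:subjoin} it lies in a join if it splits as $y_1\vee y_2$ with one piece in each part. We therefore start with one element that is to lie in the value of $u$, adjoin the pieces that the joins in $u$ demand, and impose nothing else. A tree records the splittings, and the semilattice consists of the sets of nodes that respect them. We then show that the element lies in the value of $w$ only if $u\le w$ holds in the given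 lattice.

\begin{proof}
Let $M$ be a lattice and $a=(a_1,a_2,\dots)$ a tuple in $M$ with $u(a)\not\le w(a)$.

\emph{The tree.} For a term $t$ define a finite set $C(t)$ of terms by $C(x_i)=\{x_i\}$, $C(s\vee s')=\{s\vee s'\}$, $C(s\wedge s')=C(s)\cup C(s')$. Each member of $C(t)$ is a variable or a join, and $t$ equals the meet of $C(t)$ in every lattice. Build a rooted tree $T$ whose nodes $g$ carry terms $t_g$ as labels. The root $g_0$ has label $u$. For every node $g$ and every join $s\vee s'\in C(t_g)$, give $g$ two new children $g_1,g_2$ with labels $s,s'$; we call them a \emph{pair} of $g$. Labels get shorter along branches, so $T$ is finite. Since $t_g\le s\vee s'$, every pair $g_1,g_2$ of $g$ satisfies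
\begin{equation}\label{eq:pair}
t_g(a)\le t_{g_1}(a)\vee t_{g_2}(a).
\end{equation}

\emph{The semilattice.} Call a set $Y$ of nodes \emph{closed} if for every node $g$ and every pair $g_1,g_2$ of $g$,
\[
g\in Y\iff g_1\in Y\text{ and }g_2\in Y.
\]
The sets $\varnothing$ and $T$ are closed, and an intersection of closed sets is closed. Let $\operatorname{cl}(\Gamma)$ be the least closed set containing $\Gamma$, and let $\Sigma$ be the set of closed sets, ordered by inclusion. It is a finite join-semilattice with least element $\varnothing$, and $\operatorname{cl}(\Gamma)\vee\operatorname{cl}(\Gamma')=\operatorname{cl}(\Gamma\cup\Gamma')$. Let $T_i$ be the set of nodes $g$ with $x_i\in C(t_g)$, and let $\Sigma_i=\{\operatorname{cl}(\Gamma):\Gamma\subseteq T_i\}\in\operatorname{Sub}_0(\Sigma)$. For a term $s$ let $s^\Sigma$ be its value in $\operatorname{Sub}_0(\Sigma)$ at $x_i=\Sigma_i$.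

Every child belongs to a pair, so a closed set contains all descendants of its elements; in particular $\operatorname{cl}(\{g_0\})=T$. For closed $Y$ let $\max Y$ be the set of nodes in $Y$ with no proper ancestor in $Y$. Every node of $Y$ lies in $\max Y$ or descends from a node in it, so $Y=\operatorname{cl}(\max Y)$.

\emph{Step 1: $\operatorname{cl}(\{g\})\in t_g^\Sigma$ for every node $g$.} We induct from the leaves. As $t_g^\Sigma$ is the intersection of the sets $c^\Sigma$ with $c\in C(t_g)$, it suffices to treat each $c$. If $c=x_i$, then $g\in T_i$ and $\operatorname{cl}(\{g\})\in\Sigma_i$. If $c=s\vee s'$ with pair $g_1,g_2$, then a closed set contains $g$ if and only if it contains $g_1$ and $g_2$, so $\operatorname{cl}(\{g\})=\operatorname{cl}(\{g_1\})\vee\operatorname{cl}(\{g_2\})\in s^\Sigma\vee s'^\Sigma$ by induction.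

To bound $w^\Sigma$ we compare $\Sigma$ with $M$. An upper bound for labels passes from a pair to its parent by \eqref{eq:pair}, but not from a parent to its children, since $t_{g_1}(a)$ need not lie below $t_g(a)$. So a bound on a generating set of $Y$ need not hold on all of $Y$; it does hold on $\max Y$.

\emph{Step 2: if $Y=\operatorname{cl}(\Gamma)$, $e\in M$, and $t_g(a)\le e$ for all $g\in\Gamma$, then $t_g(a)\le e$ for all $g\in\max Y$.} Call $h$ a \emph{witness} for $g\in Y$ if $h\in Y$, $t_h(a)\le e$, and $h$ is $g$ or an ancestor of $g$. Let $Y_1$ be the set of nodes of $Y$ that have a witness. We claim that $Y_1$ is closed. Let $g_1,g_2$ be a pair of $g$. If $g\in Y_1$, then $g_1,g_2\in Y$ and a witness for $g$ serves for them. Let $g_1,g_2\in Y_1$; then $g\in Y$. If $g_1$ or $g_2$ has a proper ancestor as a witness, that node is $g$ or an ancestor of $g$, and it is a witness for $g$. Otherwise $g_1$ and $g_2$ are their own witnesses, so $t_g(a)\le e$ by \eqref{eq:pair} and $g$ is its own witness. This proves the claim. Since $\Gamma\subseteq Y_1\subseteq Y$, we get $Y_1=Y$. The only possible witness for a node of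 $\max Y$ is the node itself.

\emph{Step 3: if $Y\in s^\Sigma$, then $t_g(a)\le s(a)$ for all $g\in\max Y$.} We induct on $s$. If $s=x_i$, then $Y=\operatorname{cl}(\Gamma)$ with $\Gamma\subseteq T_i$, and $t_g(a)\le a_i$ for $g\in T_i$; apply Step 2. If $s=s_1\wedge s_2$, then $Y\in s_1^\Sigma\cap s_2^\Sigma$, so $t_g(a)\le s_1(a)\wedge s_2(a)$ for $g\in\max Y$. If $s=s_1\vee s_2$, then $Y=Y'\vee Y''$ with $Y'\in s_1^\Sigma$, $Y''\in s_2^\Sigma$, so $Y=\operatorname{cl}(\max Y'\cup\max Y'')$. By induction $t_g(a)\le s_1(a)\vee s_2(a)$ on this generating set; apply Step 2.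

By Step 1, $T\in u^\Sigma$. Since $\max T=\{g_0\}$ and $t_{g_0}(a)=u(a)\not\le w(a)$, Step 3 gives $T\notin w^\Sigma$. So $u\le w$ fails in $\operatorname{Sub}_0(\Sigma)$.
\end{proof}

\begin{example}
For $u=x_1\wedge(x_2\vee x_3)$ we have $C(u)=\{x_1,\ x_2\vee x_3\}$, so $T$ consists of the root and one pair $g_1,g_2$ with labels $x_2,x_3$. The closed sets are $\varnothing$, $\{g_1\}$, $\{g_2\}$, $T$, so $\Sigma\cong P(2)$, and $\Sigma_1=\{\varnothing,T\}$, $\Sigma_2=\{\varnothing,\{g_1\}\}$, $\Sigma_3=\{\varnothing,\{g_2\}\}$ are the elements $a,b,c$ of Example~\ref{ex:P2}.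
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:noidentity}]
Let $n\ge4$. A nontrivial identity implies an inequality $u\le w$ that fails in some lattice, and by Proposition~\ref{prop:sub} in some $\operatorname{Sub}_0(\Sigma)$ with $\Sigma$ finite. Let $\iota(y)=\{z\in\Sigma:y\not\le z\}$ for $y\in\Sigma$. Then $\iota(0)=\varnothing$, and $\iota(y\vee y')=\iota(y)\cup\iota(y')$ because $y\vee y'\le z$ if and only if $y\le z$ and $y'\le z$. If $y\not\le y'$, then $y'\in\iota(y)\setminus\iota(y')$, so $\iota$ is injective. Thus $\iota$ embeds $\Sigma$, with its least element, in the semilattice of subsets of $\Sigma$, which is isomorphic to $P(k)$ for $k=|\Sigma|$. Hence $\operatorname{Sub}_0(\Sigma)$ is isomorphic to the interval $[\{\varnothing\},\iota(\Sigma)]$ of $\operatorname{Sub}_0(P(k))$, and $u\le w$ fails in $\operatorname{Sub}_0(P(k))$. By Theorem~\ref{thm:image} it fails in an interval of $\mathcal L(\mathbf{Sr}(n,1))$, so the identity does not hold in $\mathcal L(\mathbf{Sr}(n,1))$.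

This proves the first statement, which is (4)$\Rightarrow$(1). The implication (1)$\Rightarrow$(2) is the known result for $n=2,3$; (2)$\Rightarrow$(3) holds in every lattice; and (3)$\Rightarrow$(4) holds because the modular law is an identity that fails in $\operatorname{Sub}_0(P(2))$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BS}
Burris and Sankappanavar, \emph{A Course in Universal Algebra}.

\bibitem{RZV}
Miaomiao Ren, Xianzhong Zhao, Mikhail V. Volkov, \emph{The Burnside ai-semiring variety defined by $x^n\approx x$}, arXiv:2207.05490 (2022).

\end{thebibliography}
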